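\title{The non-solvable graph of a finite group determines the order of the group}

\begin{abstract}
The non-solvable graph of a finite non-solvable group $G$ has as vertices the elements outside the solvable radical, two of them being adjacent when they generate a non-solvable subgroup. We prove that the number $v$ of vertices and the number $e$ of edges of this graph determine $|G|$: the order of the radical is the unique positive divisor $d$ of $v$ such that $d(v+d)$ divides $2e$, and $|G|=v+d$. In particular, groups with isomorphic non-solvable graphs have the same order. The group-theoretic input is that $|G|$ divides the number of ordered pairs of elements generating a non-solvable subgroup. We also reduce the isomorphism problem for these graphs to groups with trivial radical, and we extend the counting result from solvable groups to other classes of groups.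
\end{abstract}

\section{Introduction}\label{sec:intro}

All groups in this paper are finite, and graphs are finite and simple. Take the elements of a group $G$ and join two of them when they generate a non-solvable subgroup. The elements that are joined to nothing form the set
\[
\operatorname{Sol}(G)=\{x\in G:\ \langle x,y\rangle \text{ is solvable for all } y\in G\}.
\]
By a theorem of Guralnick, Kunyavski\u{\i}, Plotkin and Shalev, $\operatorname{Sol}(G)$ is the \emph{solvable radical} of $G$, that is, the largest solvable normal subgroup. For non-solvable $G$, the \emph{non-solvable graph} $\mathcal{NS}_G$ is what remains after the isolated elements are discarded: its vertex set is $G\setminus\operatorname{Sol}(G)$, and distinct vertices $x,y$ are adjacent if and only if $\langle x,y\rangle$ is not solvable. The following question is posed by Bhowal, Nongsiang and Nath~\cite{BNN}.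

\begin{quote}
\emph{Let $G$ and $H$ be finite non-solvable groups with $\mathcal{NS}_G\cong\mathcal{NS}_H$. Must $|G|=|H|$ hold?}
\end{quote}

Had the isolated elements been kept, $|G|$ would be the number of vertices. So the question is whether the graph remembers how many elements were discarded. Write $s=|\operatorname{Sol}(G)|$ and $n=|G/\operatorname{Sol}(G)|$. The number of vertices is $v=sn-s=s(n-1)$, so $s$ is one of the divisors of $v$. The vertex count alone does not say which one.

\begin{example}\label{ex:vertices}
If $S$ is a non-abelian simple group and $A$ is solvable, then $\operatorname{Sol}(S\times A)=1\times A$, because a solvable normal subgroup of $S\times A$ projects to a solvable normal subgroup of $S$, which is trivial. Let $G=A_5\times C_{167}$ and $H=PSL(2,7)\times C_{59}$. The simple factors have orders $60$ and $168$, so both graphs have $59\cdot167$ vertices. But $|G|=60\cdot167=10020$ and $|H|=168\cdot59=9912$.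
\end{example}

One may hope to see $s$ as a multiplicity, since elements in the same coset of $\operatorname{Sol}(G)$ have the same neighbors (Lemma~\ref{lem:quotient}). But there are other coincidences of this kind: $x$ and $x^{-1}$ always have the same neighbors, because $\langle x,y\rangle=\langle x^{-1},y\rangle$. A set of vertices with a common neighborhood can therefore be larger than a coset. We recover $s$ in a different way, from the number of edges.

\begin{theorem}\label{thm:order}
If $G$ and $H$ are finite non-solvable groups and $\mathcal{NS}_G\cong\mathcal{NS}_H$, then $|G|=|H|$ and $|\operatorname{Sol}(G)|=|\operatorname{Sol}(H)|$.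
\end{theorem}

\begin{theorem}\label{thm:count}
Let $G$ be a finite non-solvable group, and let $\mathcal{NS}_G$ have $v$ vertices and $e$ edges. Then $|\operatorname{Sol}(G)|$ is the unique positive divisor $d$ of $v$ such that $d(v+d)$ divides $2e$, and $|G|=v+d$. In particular, if $\mathcal{NS}_G$ and $\mathcal{NS}_H$ have equally many vertices and equally many edges, then $|G|=|H|$ and $|\operatorname{Sol}(G)|=|\operatorname{Sol}(H)|$.
\end{theorem}

Theorem~\ref{thm:order} follows from Theorem~\ref{thm:count}, since isomorphic graphs have the same numbers of vertices and edges. By Example~\ref{ex:vertices}, the edge count cannot be omitted from Theorem~\ref{thm:count}. Once the order of the radical is known, the radical can be removed from the problem altogether.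

\begin{theorem}\label{thm:reduction}
Let $G$ and $H$ be finite non-solvable groups. Then $\mathcal{NS}_G\cong\mathcal{NS}_H$ if and only if $|\operatorname{Sol}(G)|=|\operatorname{Sol}(H)|$ and $\mathcal{NS}_{G/\operatorname{Sol}(G)}\cong\mathcal{NS}_{H/\operatorname{Sol}(H)}$.
\end{theorem}

The counting argument uses only a few closure properties of solvable groups. Call a class $\mathfrak X$ of finite groups \emph{admissible} if it is closed under isomorphism, subgroups, quotients and extensions, and contains all finite cyclic groups. Closure under extensions means that $L\in\mathfrak X$ whenever $L$ has a normal subgroup $N$ with $N\in\mathfrak X$ and $L/N\in\mathfrak X$. The solvable groups form an admissible class.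

\begin{theorem}\label{thm:classes}
Let $\mathfrak X$ be an admissible class. For a finite group $G\notin\mathfrak X$, let $O_{\mathfrak X}(G)$ be its largest normal $\mathfrak X$-subgroup, and let $\Gamma_{\mathfrak X}(G)$ be the graph on $G\setminus O_{\mathfrak X}(G)$ in which $x$ and $y$ are adjacent if and only if $\langle x,y\rangle\notin\mathfrak X$. Then the numbers of vertices and edges of $\Gamma_{\mathfrak X}(G)$ determine $|G|$ and $|O_{\mathfrak X}(G)|$.
\end{theorem}

The proof of Theorem~\ref{thm:count} has three parts. First, adjacency depends only on cosets of the radical, so $s^2$ divides $2e$ (Section~\ref{sec:quotient}). This does not yet identify $s$: the conditions $d\mid v$ and $d^2\mid 2e$ hold for every divisor $d$ of $s$. What is missing is a condition involving $n=v/s+1$, which changes when the candidate for $s$ changes. The second part supplies it: in any finite group, the number of ordered pairs generating a non-solvable subgroup is divisible by the group order (Section~\ref{sec:blocks}). Applied to $G/\operatorname{Sol}(G)$, this improves $s^2\mid 2e$ to $s^2n\mid 2e$, and $s^2n=s(v+s)$. The third part is arithmetic: a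 positive integer below $v^2$ cannot be divisible by $d(v+d)$ for two different divisors $d$ of $v$ (Section~\ref{sec:arith}).

Apart from textbook facts, the proofs of Theorems~\ref{thm:order}, \ref{thm:count} and~\ref{thm:reduction} use only the description of $\operatorname{Sol}(G)$ as the solvable radical. Theorem~\ref{thm:classes} uses instead that every non-abelian finite simple group is generated by two elements.

\medskip
\noindent\emph{Notation.} We write $x^g=g^{-1}xg$, and $C_G(x)$, $C_G(K)$ for centralizers. Permutations are multiplied from left to right, so that conjugation by $g$ replaces each symbol $i$ in a cycle by its image under $g$. We put $\operatorname{Sol}_G(x)=\{y\in G:\langle x,y\rangle\text{ is solvable}\}$.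

\section{The graph of $A_5$}\label{sec:A5}

Let $G=A_5$. It is simple of order $60$ and all groups of smaller order are solvable, so $\operatorname{Sol}(G)=1$, $v=59$, and $x,y$ are adjacent exactly when they generate $G$. Thus, for $x\ne1$, the set $\operatorname{Sol}_G(x)$ is the union of the maximal subgroups containing $x$, and the degree of $x$ is $60-|\operatorname{Sol}_G(x)|$. Recall that the maximal subgroups of $A_5$ are the five point stabilizers $A_4$, the six normalizers $D_{10}$ (dihedral of order $10$) of the subgroups of order $5$, and the ten normalizers $S_3$ of the subgroups of order $3$.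

An element $x$ of order $5$ lies only in the normalizer of $\langle x\rangle$, so $|\operatorname{Sol}_G(x)|=10$.

The element $x=(1\,2\,3)$ lies in the stabilizers of $4$ and of $5$ and in one $S_3$. The two stabilizers meet in $\langle x\rangle$. Each meets $S_3$ in a proper subgroup of $S_3$ containing $x$, which is again $\langle x\rangle$. Hence $|\operatorname{Sol}_G(x)|=3+9+9+3=24$.

An involution $x$ fixes one point, so it lies in one $A_4$. The $15$ involutions are conjugate, so $x$ lies in $6\cdot5/15=2$ subgroups $D_{10}$ and in $10\cdot3/15=2$ subgroups $S_3$. Of any two of these five subgroups, one has order $6$ or $10$, and the intersection is a proper subgroup of it containing $x$, hence equals $\langle x\rangle$. So $|\operatorname{Sol}_G(x)|=2+10+8+8+4+4=36$.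

\begin{center}
\begin{tabular}{ccccc}
order of $x$ & number of elements & $|C_G(x)|$ & $|\operatorname{Sol}_G(x)|$ & degree\\ \hline
$2$ & $15$ & $4$ & $36$ & $24$\\
$3$ & $20$ & $3$ & $24$ & $36$\\
$5$ & $24$ & $5$ & $10$ & $50$
\end{tabular}
\end{center}

The sum of the degrees is
\begin{equation}\label{eq:A5}
2e=15\cdot24+20\cdot36+24\cdot50=2280=60\cdot38 .
\end{equation}
The divisors of $v=59$ are $1$ and $59$. For $d=1$ we have $d(v+d)=60$, which divides $2280$, and for $d=59$ we have $d(v+d)=2v^2>2e$. This is Theorem~\ref{thm:count} for $A_5$. The table also shows the source of the factor $60$: in each row $|C_G(x)|$ divides $|\operatorname{Sol}_G(x)|$, hence also the degree, so each conjugacy class contributes a multiple of $[G:C_G(x)]\cdot|C_G(x)|=|G|$ to $2e$.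

\section{Passing to the quotient}\label{sec:quotient}

From here to the end of Section~\ref{sec:main}, $\mathfrak X$ is a fixed admissible class. A reader interested only in $\mathcal{NS}_G$ may read ``solvable'' for ``in $\mathfrak X$''.

Every group $G$ has a largest normal $\mathfrak X$-subgroup $O_{\mathfrak X}(G)$. Indeed, the trivial group is cyclic and so lies in $\mathfrak X$. If $M,N$ are normal $\mathfrak X$-subgroups, then $MN/N\cong M/(M\cap N)$ lies in $\mathfrak X$ by closure under quotients, and $MN\in\mathfrak X$ by closure under extensions. So a normal $\mathfrak X$-subgroup of largest order contains all the others. When $\mathfrak X$ is the class of solvable groups, $O_{\mathfrak X}(G)=\operatorname{Sol}(G)$ by the theorem quoted in the introduction, and $\Gamma_{\mathfrak X}(G)=\mathcal{NS}_G$.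

Let $a(G)$ be the number of ordered pairs $(x,y)\in G^2$ with $\langle x,y\rangle\notin\mathfrak X$. For a graph $\Gamma$ and an integer $s\ge1$, the \emph{blow-up} $\Gamma[s]$ replaces each vertex by $s$ pairwise non-adjacent copies: its vertices are the pairs $(u,i)$ with $u$ a vertex of $\Gamma$ and $1\le i\le s$, and $(u,i)$ is adjacent to $(w,j)$ if and only if $u$ is adjacent to $w$ in $\Gamma$.

\begin{lemma}\label{lem:quotient}
Let $G\notin\mathfrak X$, let $O=O_{\mathfrak X}(G)$, let $\pi\colon G\to\bar G=G/O$ be the projection, and put $s=|O|$, $n=|\bar G|$. Let $x,y\in G$.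
\begin{enumerate}
\item[(a)] $\langle x,y\rangle\in\mathfrak X$ if and only if $\langle\pi(x),\pi(y)\rangle\in\mathfrak X$.
\item[(b)] If $\langle x,y\rangle\notin\mathfrak X$, then $x\ne y$ and $x,y\notin O$.
\item[(c)] If $\Gamma_{\mathfrak X}(G)$ has $v$ vertices and $e$ edges, then $v=s(n-1)$ and $2e=a(G)=s^2a(\bar G)$.
\item[(d)] $\bar G\notin\mathfrak X$, $O_{\mathfrak X}(\bar G)=1$ and $\Gamma_{\mathfrak X}(G)\cong\Gamma_{\mathfrak X}(\bar G)[s]$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Let $L=\langle x,y\rangle$. Then $\langle\pi(x),\pi(y)\rangle=\pi(L)\cong L/(L\cap O)$. If $L\in\mathfrak X$, then $\pi(L)\in\mathfrak X$ as a quotient. Conversely, $L\cap O\in\mathfrak X$ as a subgroup of $O$, so $\pi(L)\in\mathfrak X$ implies $L\in\mathfrak X$ as an extension.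

(b) If $x=y$, $x\in O$ or $y\in O$, then $\langle\pi(x),\pi(y)\rangle$ is cyclic, hence in $\mathfrak X$, and $\langle x,y\rangle\in\mathfrak X$ by (a).

(c) We have $v=|G|-|O|=s(n-1)$. By (b), the pairs counted by $a(G)$ are exactly the ordered pairs of adjacent vertices, so $a(G)=2e$. By (a), they are the preimages of the pairs counted by $a(\bar G)$, and each pair in $\bar G^2$ has $s^2$ preimages.

(d) The preimage of a normal $\mathfrak X$-subgroup $N$ of $\bar G$ is a normal subgroup of $G$ and an extension of $O$ by $N$. So it lies in $\mathfrak X$ and is contained in $O$, which gives $N=1$. Thus $O_{\mathfrak X}(\bar G)=1$, and $\bar G\notin\mathfrak X$ because $\bar G\neq1$. The vertex set $G\setminus O$ is the preimage of the vertex set $\bar G\setminus\{1\}$. Number the elements of each fiber of $\pi$ from $1$ to $s$, and send the $i$-th element of $\pi^{-1}(u)$ to $(u,i)$. By (a), this bijection is an isomorphism of graphs.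
\end{proof}

Closure under extensions is essential here. The nilpotent groups have all the other properties, but in $S_3$ the largest normal nilpotent subgroup is $A_3$, the quotient is cyclic, and $\langle(1\,2),(1\,2\,3)\rangle=S_3$ is not nilpotent. So (a) and (b) fail for that class.

\section{Blocks of size $|C_G(x)|$}\label{sec:blocks}

Fix a group $G$ and $x\in G$, and put $C=C_G(x)$. We want to show that $|C|$ divides the number of $y$ with $\langle x,y\rangle\in\mathfrak X$. The group $C$ acts on $G$ in two evident ways, and each has half of what is needed. Conjugation respects the property, because $\langle x,y^c\rangle=\langle x,y\rangle^c$ for $c\in C$, but its orbits may be shorter than $|C|$. Translation $y\mapsto cy$ has all orbits of size $|C|$, but it need not respect the property unless $C=\langle x\rangle$.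

\begin{example}\label{ex:A5blocks}
Let $G=A_5$ and $x=(1\,2)(3\,4)$. Then $C=V=\{1,\,x,\,(1\,3)(2\,4),\,(1\,4)(2\,3)\}$, and $V$ is the centralizer of each of its nontrivial elements.

Translation fails. Let $y=(1\,2\,5)$ and $c=(1\,3)(2\,4)$. Then $y^x=y^{-1}$, so $\langle x,y\rangle\cong S_3$. On the other hand $w=cy=(1\,3\,2\,4\,5)$ and $w^x=(1\,3\,5\,2\,4)$, which is not a power of $w$: it agrees with $w$ at $1$ but not at $3$. So $x$ is not in the only maximal subgroup containing $w$, and $\langle x,cy\rangle=A_5$.

Conjugation by $V$ fixes every element of $V$, so it fails there. But it is free on $G\setminus V$, since a nontrivial $c\in V$ commutes only with elements of $V$. This gives $14$ orbits of size $4$ outside $V$, and $V$ itself is a translation orbit of size $4$ contained in $\operatorname{Sol}_G(x)$. So $G$ is a union of $15$ blocks of size $4$, and $\operatorname{Sol}_G(x)$, with its $36$ elements, is a union of $9$ of them.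
\end{example}

In general the stabilizer of $y$ under conjugation by $C$ is $D_y=C_G(\langle x,y\rangle)$, which may lie strictly between $1$ and $C$, and the two actions have to be mixed. The first attempt is to make up for the short orbit by translating $y$ by $D_y$. The trouble is that $D_y$ changes under this translation.

\begin{example}\label{ex:product}
Let $G=A_5\times L$ with $L$ non-abelian, let $x_1,y_1$ generate $A_5$, and let $x=(x_1,1)$ and $y=(y_1,l)$. Then $D_y=1\times C_L(l)$ and $D_yy=\{y_1\}\times C_L(l)$. As $l$ varies, these sets all contain $(y_1,1)$ and are not all equal, so they do not form a partition. The translation group that works is $1\times L$. It does not depend on $l$, and the conjugates of $\{y_1\}\times L$ under $C=C_{A_5}(x_1)\times L$ are $|C_{A_5}(x_1)|$ disjoint sets with $|C|$ elements in total. Note that $1\times L$ is the centralizer of $A_5\times1$, the normal closure of $x$ in $\langle x,y\rangle$.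
\end{example}

This suggests replacing $\langle x,y\rangle$ by the normal closure of $x$ in it. For $y\in G$ put
\[
K_y=\langle x^{y^i}: i\in\mathbb Z\rangle,\qquad Z_y=C_G(K_y).
\]
Since $x\in K_y$, we have $Z_y\le C$. Conjugation by $y$ permutes the generators of $K_y$, so $y$ normalizes $K_y$ and therefore $Z_y$. Hence $K_y$ is normal in $\langle x,y\rangle=K_y\langle y\rangle$, and the quotient is an image of $\langle y\rangle$, so it is cyclic. Nothing is lost by the replacement:
\begin{equation}\label{eq:K}
\langle x,y\rangle\in\mathfrak X\iff K_y\in\mathfrak X .
\end{equation}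
The forward implication is closure under subgroups. The converse is closure under extensions together with the fact that cyclic groups lie in $\mathfrak X$.

In Example~\ref{ex:A5blocks}, $Z_y$ selects the action. If $y$ fixes $5$, then $y$ normalizes $V$, so $x\in K_y\le V$ and $Z_y=V$. If not, then $Z_y\le C_G(x)\cap C_G(x^y)=V\cap V^y=1$, because the nontrivial elements of $V$ fix only $5$ and those of $V^y$ fix only the image of $5$ under $y$.

\begin{lemma}\label{lem:blocks}
Let $G$ be a finite group, $x\in G$ and $C=C_G(x)$. Then $G$ is a disjoint union of blocks of size $|C|$ such that $K_y$ and $K_{y'}$ are conjugate whenever $y,y'$ lie in the same block.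
\end{lemma}

\begin{proof}
We first cut $G$ into parts $Z_yy$ on which $K$ is constant, and then collect the parts into orbits under conjugation by $C$.

\emph{The parts.} Let $z\in Z_y$. The group $Z_y$ is normal in $Z_y\langle y\rangle$, and $zy$ and $y$ have the same image in the quotient. So for every $i\in\mathbb Z$ there is $z_i\in Z_y$ with $(zy)^i=z_iy^i$. As $z_i\in Z_y\le C$,
\begin{equation}\label{eq:translate}
x^{(zy)^i}=(x^{z_i})^{y^i}=x^{y^i}\qquad(z\in Z_y,\ i\in\mathbb Z).
\end{equation}
Thus every $y'=zy\in Z_yy$ has $K_{y'}=K_y$, $Z_{y'}=Z_y$ and $Z_{y'}y'=Z_yzy=Z_yy$. This is the stability that $D_y$ lacked. If two sets $Z_yy$ and $Z_uu$ share an element $w$, both equal $Z_ww$. Since also $y\in Z_yy$, the sets $Z_yy$ partition $G$. We call them parts.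

\emph{Conjugation by $C$ permutes the parts.} For $c\in C$,
\begin{equation}\label{eq:conjugate}
x^{(y^c)^i}=x^{c^{-1}y^ic}=(x^{y^i})^c ,
\end{equation}
since $x^{c^{-1}}=x$. Hence $K_{y^c}=(K_y)^c$, $Z_{y^c}=(Z_y)^c$ and $(Z_yy)^c=Z_{y^c}y^c$. So $c$ carries the part of $y$ onto the part of $y^c$, and it stabilizes $Z_yy$ if and only if $y^c\in Z_yy$.

\emph{The stabilizer in $C$ of the part $Z_yy$ is $Z_y$.} If $c\in Z_y$, then $y^c=c^{-1}(ycy^{-1})\,y\in Z_yy$, because $y$ normalizes $Z_y$. Conversely, let $c\in C$ with $y^c=zy$ and $z\in Z_y$. By \eqref{eq:conjugate} and \eqref{eq:translate},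
\[
(x^{y^i})^c=x^{(y^c)^i}=x^{(zy)^i}=x^{y^i}\qquad(i\in\mathbb Z),
\]
so $c$ centralizes all generators of $K_y$, that is, $c\in Z_y$.

\emph{The blocks.} Let a block be the union of the parts in one $C$-orbit. The blocks partition $G$. By the orbit--stabilizer theorem, the orbit of $Z_yy$ consists of $[C:Z_y]$ parts. They are conjugate, so each has $|Z_y|$ elements, and the block has $[C:Z_y]\cdot|Z_y|=|C|$ elements. On the part $(Z_yy)^c$ the group $K$ equals $(K_y)^c$.
\end{proof}

\begin{corollary}\label{cor:div}
Let $G$ be a finite group.
\begin{enumerate}
\item[(a)] For every $x\in G$, the order $|C_G(x)|$ divides the number $b(x)$ of $y\in G$ with $\langle x,y\rangle\in\mathfrak X$. In particular, $|C_G(x)|$ divides $|\operatorname{Sol}_G(x)|$.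
\item[(b)] $|G|$ divides $a(G)$.
\end{enumerate}
\end{corollary}

\begin{proof}
(a) Conjugate subgroups are isomorphic, so by \eqref{eq:K} and Lemma~\ref{lem:blocks} the set counted by $b(x)$ is a union of blocks of size $|C_G(x)|$.

(b) Since $\langle x^g,y^g\rangle=\langle x,y\rangle^g$, the function $b$ is constant on conjugacy classes. If $x_1,\dots,x_k$ represent the classes, then
\[
|G|^2-a(G)=\sum_{x\in G}b(x)=\sum_{j=1}^k[G:C_G(x_j)]\,b(x_j),
\]
and each term on the right is divisible by $|G|$ by (a).
\end{proof}

\section{Two divisors cannot both fit}\label{sec:arith}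

Suppose that two divisors $s>t$ of $v$ both pass the test $d(v+d)\mid W$, and write $d(v+d)=d^2(v/d+1)$. The squares alone show that $\operatorname{lcm}(s,t)^2$ divides $W$. When $\operatorname{lcm}(s,t)=v$, as for $s=167$, $t=59$ and $v=59\cdot167$ in Example~\ref{ex:vertices}, this already contradicts $0<W<v^2$. In general a factor $(v/\operatorname{lcm}(s,t))^2$ is still missing. It comes from the numbers $v/s+1$ and $v/t+1$, whose greatest common divisor is small.

\begin{lemma}\label{lem:arith}
Let $v,W$ be integers with $v\ge1$ and $0<W<v^2$. Then there is at most one positive divisor $d$ of $v$ such that $d(v+d)$ divides $W$.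
\end{lemma}

\begin{proof}
Suppose that $s>t$ are two such divisors. Let $\ell=\operatorname{lcm}(s,t)$. It divides $v$, so we can write
\[
v=\ell r,\qquad \ell=\alpha s=\beta t,
\]
with positive integers $r,\alpha,\beta$, and $\alpha<\beta$ because $s>t$. Put
\[
n=\frac vs+1=1+\alpha r,\qquad m=\frac vt+1=1+\beta r .
\]
By assumption, $s(v+s)=s^2n$ and $t(v+t)=t^2m$ divide $W$. Hence $W$ is divisible by $\operatorname{lcm}(s^2,t^2)=\ell^2$, and $E=W/\ell^2$ is an integer with
\[
0<E<\frac{v^2}{\ell^2}=r^2 .
\]
From $s^2n\mid W=s^2\alpha^2E$ we get $n\mid\alpha^2E$, and $n=1+\alpha r$ is coprime to $\alpha$, so $n\mid E$. From $t^2m\mid W=t^2\beta^2E$ we get $m\mid\beta^2E$, and $m=1+\beta r$ is coprime to $\beta$, so $m\mid E$. Therefore $\operatorname{lcm}(n,m)\le E<r^2$.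

On the other hand, $\gcd(n,m)$ divides $\beta n-\alpha m=\beta-\alpha>0$, so $\gcd(n,m)<\beta$. Thus
\[
\operatorname{lcm}(n,m)=\frac{nm}{\gcd(n,m)}>\frac{\alpha r\cdot\beta r}{\beta}=\alpha r^2\ge r^2 ,
\]
a contradiction.
\end{proof}

\begin{remark}
Both bounds on $W$ are needed. For $W=0$ every divisor passes the test. For $k\ge1$ let $v=k(k+2)$ and $W=(k+1)^2(k+2)^2$. Then $d=1$ gives $d(v+d)=(k+1)^2$ and $d=k+2$ gives $d(v+d)=(k+2)^2(k+1)$, and both divide $W$. Since $W/v^2=(1+1/k)^2$, the bound $v^2$ cannot be replaced by $\lambda v^2$ for any constant $\lambda>1$.
\end{remark}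

\section{Recovering the order from vertices and edges}\label{sec:main}

\begin{proposition}\label{prop:main}
Let $G\notin\mathfrak X$, and let $\Gamma_{\mathfrak X}(G)$ have $v$ vertices and $e$ edges. If $e>0$, then $|O_{\mathfrak X}(G)|$ is the unique positive divisor $d$ of $v$ such that $d(v+d)$ divides $2e$, and $|G|=v+d$.
\end{proposition}

\begin{proof}
Use the notation of Lemma~\ref{lem:quotient}. By part (c) of that lemma, $v=s(n-1)$ and $2e=s^2a(\bar G)$. So $s$ divides $v$, and $v+s=sn=|G|$. By Corollary~\ref{cor:div}(b) applied to $\bar G$, the integer $n$ divides $a(\bar G)$. Hence $s(v+s)=s^2n$ divides $2e$. The graph is simple and has an edge, so $0<2e\le v(v-1)<v^2$. By Lemma~\ref{lem:arith} with $W=2e$, no other divisor of $v$ has this property.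
\end{proof}

It matters that Corollary~\ref{cor:div} is applied to $\bar G$. Applied to $G$, it gives only $sn\mid 2e$, which lacks one factor $s$. It remains to find an edge, and this is the only point at which the proofs of Theorems~\ref{thm:count} and~\ref{thm:classes} differ.

\begin{proof}[Proof of Theorems~\ref{thm:count} and~\ref{thm:order}]
Let $\mathfrak X$ be the class of solvable groups, so that $O_{\mathfrak X}(G)=\operatorname{Sol}(G)$ and $\Gamma_{\mathfrak X}(G)=\mathcal{NS}_G$. Since $\operatorname{Sol}(G)$ is solvable and $G$ is not, there is $x\in G\setminus\operatorname{Sol}(G)$. By the definition of $\operatorname{Sol}(G)$, there is $y$ with $\langle x,y\rangle$ non-solvable, and $\{x,y\}$ is an edge by Lemma~\ref{lem:quotient}(b). Proposition~\ref{prop:main} gives the first statement of Theorem~\ref{thm:count}. It describes $|\operatorname{Sol}(G)|$ and $|G|$ in terms of $v$ and $e$ alone, which gives the second statement and Theorem~\ref{thm:order}.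
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:classes}]
Take a composition series $1=G_0\trianglelefteq G_1\trianglelefteq\dots\trianglelefteq G_k=G$, with simple factors $G_i/G_{i-1}$. If all factors were in $\mathfrak X$, closure under extensions would give $G_i\in\mathfrak X$ for $i=1,\dots,k$ in turn, contrary to $G\notin\mathfrak X$. So some factor $S=A/B$ is not in $\mathfrak X$. An abelian simple group is cyclic and lies in $\mathfrak X$, so $S$ is non-abelian. Every non-abelian finite simple group is generated by two elements (Steinberg; Aschbacher and Guralnick); this uses the classification of finite simple groups. Choose $x,y\in A$ whose images generate $A/B$. Then $S$ is a quotient of $\langle x,y\rangle$, so $\langle x,y\rangle\notin\mathfrak X$ by closure under quotients, and $\{x,y\}$ is an edge by Lemma~\ref{lem:quotient}(b). Proposition~\ref{prop:main} expresses $|O_{\mathfrak X}(G)|$ and $|G|$ in terms of $v$ and $e$.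
\end{proof}

\begin{example}
For $G=A_5\times C_{167}$ we have $v=59\cdot167=9853$ and, by \eqref{eq:A5} and Lemma~\ref{lem:quotient}(c), $2e=167^2\cdot2280=167^2\cdot2^3\cdot3\cdot5\cdot19$. The divisors of $v$ are $1$, $59$, $167$ and $v$. The divisor $1$ fails because $v+1=9854$ is a multiple of $13$. The divisors $59$ and $v$ fail because $59$ does not divide $2e$. For $d=167$ we get $d(v+d)=167^2\cdot60$, which divides $2e$. The group $H$ of Example~\ref{ex:vertices} has $d=59$, so its graph has a different number of edges.
\end{example}

\section{Removing the radical}\label{sec:twins}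

By Lemma~\ref{lem:quotient}(d), $\mathcal{NS}_G$ is the blow-up of $\mathcal{NS}_{G/\operatorname{Sol}(G)}$ by the factor $|\operatorname{Sol}(G)|$. To prove Theorem~\ref{thm:reduction} we must cancel this factor. The difficulty is that an isomorphism between two blow-ups need not send the $s$ copies of a vertex to the $s$ copies of a single vertex. It does respect a coarser partition that is defined by the graph alone.

Two vertices of a graph are \emph{twins} if they have the same set of neighbors. This is an equivalence relation, and isomorphisms map twin classes onto twin classes. Adjacency depends only on twin classes: if $u$ is adjacent to $w$, and $u',w'$ are twins of $u,w$, then $w$ is a neighbor of $u'$, so $u'$ is a neighbor of $w$ and hence of $w'$.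

\begin{lemma}\label{lem:cancel}
Let $\Gamma,\Delta$ be finite graphs and $s\ge1$. Then $\Gamma[s]\cong\Delta[s]$ if and only if $\Gamma\cong\Delta$.
\end{lemma}

\begin{proof}
An isomorphism $\psi\colon\Gamma\to\Delta$ gives the isomorphism $(u,i)\mapsto(\psi(u),i)$ of the blow-ups.

Conversely, let $\varphi\colon\Gamma[s]\to\Delta[s]$ be an isomorphism, and put $I=\{1,\dots,s\}$. If $N(u)$ is the set of neighbors of $u$ in $\Gamma$, then the set of neighbors of $(u,i)$ in $\Gamma[s]$ is $N(u)\times I$. So $(u,i)$ and $(u',i')$ are twins if and only if $u$ and $u'$ are, and the twin classes of $\Gamma[s]$ are the sets $T\times I$ with $T$ a twin class of $\Gamma$. The same holds for $\Delta$. Hence there is a bijection $T\mapsto T'$ from the twin classes of $\Gamma$ to those of $\Delta$ with $\varphi(T\times I)=T'\times I$. Comparing sizes gives $s|T|=s|T'|$, so $|T|=|T'|$. Choose a bijection $T\to T'$ for each $T$, and let $\psi$ be the resulting bijection between the vertex sets of $\Gamma$ and $\Delta$. For each vertex $u$ of $\Gamma$, the vertices $\varphi(u,1)$ and $(\psi(u),1)$ lie in the same class $T'\times I$, so they are twins. Writing $\sim$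 for adjacency, we obtain
\begin{align*}
u\sim w&\iff(u,1)\sim(w,1)\iff\varphi(u,1)\sim\varphi(w,1)\\
&\iff(\psi(u),1)\sim(\psi(w),1)\iff\psi(u)\sim\psi(w).
\end{align*}
So $\psi$ is an isomorphism.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:reduction}]
Let $\bar G=G/\operatorname{Sol}(G)$, $\bar H=H/\operatorname{Sol}(H)$, $s=|\operatorname{Sol}(G)|$ and $t=|\operatorname{Sol}(H)|$. By Lemma~\ref{lem:quotient}(d) for the class of solvable groups, $\bar G$ and $\bar H$ are non-solvable, $\mathcal{NS}_G\cong\mathcal{NS}_{\bar G}[s]$ and $\mathcal{NS}_H\cong\mathcal{NS}_{\bar H}[t]$. If $s=t$ and $\mathcal{NS}_{\bar G}\cong\mathcal{NS}_{\bar H}$, then $\mathcal{NS}_G\cong\mathcal{NS}_H$ by Lemma~\ref{lem:cancel}. Conversely, let $\mathcal{NS}_G\cong\mathcal{NS}_H$. Then $s=t$ by Theorem~\ref{thm:order}, so the two blow-ups have the same factor, and Lemma~\ref{lem:cancel} gives $\mathcal{NS}_{\bar G}\cong\mathcal{NS}_{\bar H}$.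
\end{proof}

\begin{remark}
The conclusion of Theorem~\ref{thm:order} cannot be strengthened to $G\cong H$. The groups $A_5\times C_4$ and $A_5\times C_2\times C_2$ are not isomorphic, since their radicals $C_4$ and $C_2\times C_2$ are not, but by Theorem~\ref{thm:reduction} their non-solvable graphs are isomorphic. More generally, $\mathcal{NS}_G$ carries no information about $\operatorname{Sol}(G)$ beyond its order. Let $A$ be any solvable group of order $|\operatorname{Sol}(G)|$. A solvable normal subgroup of $\bar G\times A$ projects trivially to $\bar G$, because $\operatorname{Sol}(\bar G)=1$. So $\operatorname{Sol}(\bar G\times A)=1\times A$, and Theorem~\ref{thm:reduction} gives $\mathcal{NS}_{\bar G\times A}\cong\mathcal{NS}_G$.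
\end{remark}

\begin{thebibliography}{1}

\bibitem{BNN}
Parthajit Bhowal, Deiborlang Nongsiang and Rajat Kanti Nath,
\emph{Non-solvable graphs of groups},
arXiv:1909.12043 (2019).

\end{thebibliography}
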